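\title{Multiples of a rational point on an elliptic curve whose $y$-coordinate is a sum of two squares}

\begin{abstract}
Let $E$ be an elliptic curve over $\mathbb{Q}$ given by an integral Weierstrass equation and let $P\in E(\mathbb{Q})$ have infinite order. We consider the question whether the integers $n$ for which $y(nP)$ is a sum of two rational squares have density zero. The answer is no in general: for $y^2+8xy+10y=x^3$ and $P=(-2,2)$, every odd $n$ has this property. The proportion $1/2$ is the largest possible, and examples in which all odd $n$ are counted exist for infinitely many $j$-invariants. On the other hand, the density is zero whenever the zeros of $y$ are torsion points and $y$ changes sign on the real components met by the multiples of $P$; this covers every $P$ on every curve $y^2=x^3+a_2x^2+a_4x+a_6$.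
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $E$ be an elliptic curve over $\mathbb{Q}$ given by a Weierstrass equation
\[
y^2+a_1xy+a_3y=x^3+a_2x^2+a_4x+a_6,\qquad a_i\in\mathbb{Z},
\]
with discriminant $\Delta\neq0$ and identity $O$. Let $P\in E(\mathbb{Q})$ have infinite order. A rational number is called a \emph{sum of two squares} if it is a sum of two squares of rational numbers. For $B\geq1$ put
\[
A_P(B)=\#\{n\in\mathbb{Z}:\ 0<|n|\leq B,\ y(nP)\text{ is a sum of two squares}\}.
\]
The question, which comes from \cite{BLMN}, is whether $A_P(B)=o(B)$ as $B\to\infty$ for every such $E$ and $P$.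

One would guess that it is. An integer $n$ exactly divisible by a prime $p\equiv3\pmod4$ is not a sum of two squares; this excludes a proportion $(p-1)/p^2$ of all integers, independently for different $p$, and since $\sum_{p\equiv3\,(4)}1/p$ diverges, sums of two squares have density zero among the integers. The sequence $y(nP)$ has a similar divisibility structure. Let $p\nmid\Delta$ and let $r$ be the order of $P$ modulo $p$. Then $p$ divides the denominator of $y(nP)$ exactly when $r\mid n$, and it does so to the same power for all $n=rs$ with $p\nmid s$ (Section~\ref{sec:propagation}). If $p\equiv3\pmod4$ and this power is odd, then almost all multiples of $r$ are excluded. With enough such $r$, a sieve gives density zero. The following theorem, stated in \cite{BLMN}, confirms the guess when $P$ lies in the connected component $E(\mathbb{R})^0$ of the identity of $E(\mathbb{R})$.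

\begin{theorem}[\cite{BLMN}]\label{thm:known}
If $P\in E(\mathbb{R})^0$, then there is $\omega=\omega(E,P)>0$ with $A_P(B)\ll_{E,P}B/(\log B)^{\omega}$.
\end{theorem}

The weak point of the guess is the supply of primes: nothing obvious forces a prime $p\equiv3\pmod4$ to appear in $y(nP)$ at all. Our first result shows that the supply can fail for half of all $n$.

\begin{theorem}\label{thm:A}
Let $E:y^2+8xy+10y=x^3$ and $P=(-2,2)$. Then $P$ has infinite order and $y(nP)$ is a sum of two squares for every odd $n\in\mathbb{Z}$. Hence $A_P(B)\geq B-1$ for every $B\geq1$, and $A_P(B)$ is not $o(B)$.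
\end{theorem}

There are about $2B$ integers $n$ with $|n|\leq B$, so a count of $(1+o(1))B$ is a proportion $1/2$.

\begin{theorem}\label{thm:B}
\begin{enumerate}
\item[(1)] For every $E$ and $P$ we have $A_P(B)\leq(1+o(1))B$. For the pair of Theorem~\ref{thm:A} we have $A_P(B)=(1+o(1))B$, so the constant is sharp.
\item[(2)] There are pairs $(E,P)$, with infinitely many distinct $j$-invariants, such that $y(nP)$ is a sum of two squares for every odd $n$.
\end{enumerate}
\end{theorem}

In the other direction, the guess is correct under a hypothesis on the zeros of $y$ and a hypothesis on its sign.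

\begin{theorem}\label{thm:C}
Suppose that every zero of the function $y$ on $E(\overline{\mathbb{Q}})$ is a torsion point, and that $y$ takes both positive and negative values on each connected component of $E(\mathbb{R})$ containing a multiple of $P$ (this is automatic for $E(\mathbb{R})^0$). Then $A_P(B)=o(B)$. In particular this holds for every $P$ of infinite order if $a_1=a_3=0$, and in that case $A_P(B)\ll B/(\log B)^{\omega}$ for some $\omega=\omega(E,P)>0$.
\end{theorem}

On the curve of Theorem~\ref{thm:A} the only zero of $y$ is the $3$-torsion point $(0,0)$, and $y>0$ on the component of $E(\mathbb{R})$ containing $P$ (Lemma~\ref{lem:sign}). So the sign condition in Theorem~\ref{thm:C} cannot be dropped. Note also that the question concerns the equation and not only the curve: the curve of Theorem~\ref{thm:A} has the model \eqref{eq:model8} below, in which $a_1=a_3=0$, and for the second coordinate of that model Theorem~\ref{thm:C} gives density zero. We do not classify the pairs $(E,P)$ for which $A_P(B)=o(B)$ fails.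

Section~\ref{sec:family} constructs the counterexamples. Sections~\ref{sec:propagation}--\ref{sec:sieve} carry out the heuristic above: odd valuations propagate along multiples, a product formula turns a sign change of $y$ into a supply of primes $p\equiv3\pmod4$, and a sieve finishes the proof. Theorem~\ref{thm:known} is used only for the upper bound in Theorem~\ref{thm:B}(1) for general $(E,P)$ and for the last assertion of Theorem~\ref{thm:C}.

\section{Sums of two squares and a product formula}\label{sec:squares}

We write $v_p$ for the $p$-adic valuation. We use the classical criterion: a positive rational number $t$ is a sum of two squares if and only if $v_p(t)$ is even for every prime $p\equiv3\pmod4$. For such $p$, the residue $-1$ is not a square modulo $p$. Hence $-1$ is not a square in $\mathbb{Q}_p$, and $1+u^2\in\mathbb{Z}_p^*$ for every $u\in\mathbb{Z}_p$. For odd $p$, every element of $1+p\mathbb{Z}_p$ is a square in $\mathbb{Z}_p$ by Hensel's lemma.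

The criterion is conveniently recorded by characters with values in $\{\pm1\}$. For $t\in\mathbb{R}^*$ let $\lambda_\infty(t)=\operatorname{sign}t$. For $t\in\mathbb{Q}_p^*$ let
\[
\lambda_p(t)=\begin{cases}1&\text{if }p\equiv1\pmod4,\\ (-1)^{v_p(t)}&\text{if }p\equiv3\pmod4,\end{cases}
\]
and let $\lambda_2(t)=\pm1$ be determined by $2^{-v_2(t)}t\equiv\lambda_2(t)\pmod{4\mathbb{Z}_2}$. These are the Hilbert symbols $(t,-1)_v$. Each $\lambda_p$ is a locally constant homomorphism on $\mathbb{Q}_p^*$, and
\begin{equation}\label{eq:product}
\lambda_\infty(t)\prod_p\lambda_p(t)=1\qquad(t\in\mathbb{Q}^*).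
\end{equation}
It suffices to check \eqref{eq:product} on the generators of $\mathbb{Q}^*$. For $t=-1$ the factors equal to $-1$ are $\lambda_\infty$ and $\lambda_2$; for a prime $t=p\equiv3\pmod4$ they are $\lambda_p$ and $\lambda_2$; for $t=2$ and for primes $t\equiv1\pmod4$ there are none.

\section{Curves on which all odd multiples are counted}\label{sec:family}

\subsection{The family $E_a$}

We want to keep all primes $p\equiv3\pmod4$ out of $y(nP)$. Two features of the equation achieve this. On a curve $y(y+a_1x+a_3)=x^3$, a prime can divide $y$ only if it divides $x$. And if the curve has a rational point of order $2$ with $x=-1$, then $x+1$ is controlled modulo squares by $2$-descent, so that one can hope for $x+1=-u^2$; then $-x=1+u^2$ is a sum of two squares of a very rigid kind. The points of order $2$ have $4x^3+(a_1x+a_3)^2=0$, and $x=-1$ is a root exactly when $a_3-a_1=\pm2$; the two signs are exchanged by $y\mapsto-y$. This leads to the curves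
\begin{equation}\label{eq:Ea}
E_a:\quad y\,(y+ax+a+2)=x^3,\qquad a\in\mathbb{Q},\ a>6.
\end{equation}
The curve of Theorem~\ref{thm:A} is $E_8$. For $y^2+a_1xy+a_3y=x^3$ the standard formulas give $\Delta=a_3^3(a_1^3-27a_3)$ and $c_4=a_1(a_1^3-24a_3)$, so
\begin{equation}\label{eq:disc}
\Delta=(a+2)^3(a-6)(a+3)^2\neq0,\qquad j(E_a)=\frac{a^3\bigl(a^3-24(a+2)\bigr)^3}{(a+2)^3(a-6)(a+3)^2}.
\end{equation}
The line $y=0$ meets $E_a$ only at $T=(0,0)$, with multiplicity three; thus $T$ is the only zero of $y$, and $3T=O$. For an affine point $Q=(x,y)$, the numbers $y$ and $y'=y(-Q)$ are the two roots of \eqref{eq:Ea} viewed as a quadratic in $y$: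
\begin{equation}\label{eq:vieta}
yy'=-x^3,\qquad y+y'=-(ax+a+2).
\end{equation}
Put $\xi=x+1$ and $v=y+\frac12(ax+a+2)$. Then $v^2=x^3+\frac14(ax+a+2)^2=(\xi-1)^3+\frac14(a\xi+2)^2$, that is,
\begin{equation}\label{eq:model}
v^2=\xi(\xi^2+\alpha\xi+\beta),\qquad\alpha=\tfrac14a^2-3,\quad\beta=a+3.
\end{equation}
This affine change of coordinates takes lines to lines, so it respects the group law.

\begin{lemma}\label{lem:sign}
The group $E_a(\mathbb{R})$ has two components. The non-identity component consists of the real points with $x<-1$, and $y>0$ on it.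
\end{lemma}

\begin{proof}
We have $\alpha,\beta>0$ and $\alpha^2-4\beta=\frac1{16}(a-6)(a+2)^3>0$, so $\xi^2+\alpha\xi+\beta$ has two negative roots $\rho_1<\rho_2$. The real points have either $\xi\geq0$, and these form with $O$ the identity component, or $\rho_1\leq\xi\leq\rho_2$, and these form a bounded oval.

Let $x<-1$. By \eqref{eq:vieta}, $yy'>1$, so $y$ and $y'$ have the same sign, and it suffices to show that $ax+a+2<0$. Since $a>0$, we have $ax+a+2=2+a\xi<2$. If also $ax+a+2\geq0$, then $4v^2=4x^3+(ax+a+2)^2<-4+4=0$, which is impossible.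
\end{proof}

\subsection{Descent}

For a curve of the form \eqref{eq:model}, the map $E(\mathbb{Q})\to\mathbb{Q}^*/\mathbb{Q}^{*2}$ sending $O$ to $1$, the point $(\xi,v)=(0,0)$ to $\beta$, and any other $Q$ to $\xi(Q)$ is a homomorphism \cite[Ch.~III]{ST}. We recall the reason in the cases that we need. If $Q_1,Q_2,Q_3$ are affine points with $Q_1+Q_2+Q_3=O$, they are cut out by a line $v=\lambda\xi+\nu$, and their $\xi$-coordinates are the roots of $\xi^3+\alpha\xi^2+\beta\xi-(\lambda\xi+\nu)^2$. Therefore
\begin{equation}\label{eq:chord}
\xi(Q_1)\xi(Q_2)\xi(Q_3)=\nu^2 .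
\end{equation}

\begin{lemma}\label{lem:descent}
Let $P$ be a rational point of infinite order on \eqref{eq:model} with $\xi(P)=-1$. Then for every odd $n$ there is $u\in\mathbb{Q}^*$ with $\xi(nP)=-u^2$.
\end{lemma}

\begin{proof}
The only point with $\xi=0$ has order $2$, so $\xi(nP)\neq0$ for $n\neq0$. Since $\xi(-Q)=\xi(Q)$, we may take $n\geq1$, and \eqref{eq:chord} applied to $nP$, $P$, $-(n+1)P$ shows that $\xi(nP)\xi(P)\xi((n+1)P)$ is a nonzero square. By induction $\xi(nP)\in(-1)^n\mathbb{Q}^{*2}$.
\end{proof}

The tangent at a point $Q=(\xi,v)$ with $v\neq0$ has $\lambda=(3\xi^2+2\alpha\xi+\beta)/(2v)$ and $\nu=v-\lambda\xi=\xi(\beta-\xi^2)/(2v)$, so \eqref{eq:chord} also gives the duplication formula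
\begin{equation}\label{eq:dup}
\xi(2Q)=\frac{(\xi^2-\beta)^2}{4v^2}.
\end{equation}

\subsection{The first multiples on $E_8$}\label{sub:first}

For $a=8$ the model \eqref{eq:model} is
\begin{equation}\label{eq:model8}
v^2=\xi^3+13\xi^2+11\xi,\qquad x=\xi-1,\quad y=v-4\xi-1 .
\end{equation}
The point $P=(-2,2)$ lies on $E_8$ because $2(2-16+10)=-8$, and it has $(\xi,v)=(-1,-1)$. The tangent at $P$ is $v=6\xi+5$. By \eqref{eq:chord} its third point has $\xi=25$, and then $v=155$, so $2P$ has $(\xi,v)=(25,-155)$. The chord through $P$ and $2P$ is $v=-\frac{77}{13}\xi-\frac{90}{13}$. Its third point has $\xi=-\frac1{25}(\frac{90}{13})^2=-(\frac{18}{13})^2$ and $v=9738/13^3$, so $v(\pm3P)=\mp9738/13^3$. Since $-4\xi-1=14651/13^3$ there, and $14651\mp9738$ equals $17^3$ and $29^3$, we obtain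
\[
\begin{array}{c|cccccc}
n&1&-1&2&-2&3&-3\\ \hline
x(nP)&-2&-2&24&24&-493/13^2&-493/13^2\\
y(nP)&2&4&-256&54&(17/13)^3&(29/13)^3
\end{array}
\]
The case $n=\pm3$ shows the mechanism. The numerator $493=13^2+18^2=17\cdot29$ of $-x$ is a sum of two coprime squares, so it has no prime factor $p\equiv3\pmod4$, and the numerators of $y(3P)$ and $y(-3P)$ multiply to $493^3$. The denominator is controlled by the equation: writing $\xi=-(r/s)^2$ in lowest terms, \eqref{eq:model8} says that $-(r^4-13r^2s^2+11s^4)$ is a square, so $-r^4$ is a square modulo every prime $p\mid s$, and $p\not\equiv3\pmod4$. For even $n$ we have $\xi=+u^2$ instead and $x=u^2-1$ is unconstrained: for $n=-2$ we get $u=5$, $x=24$, and $y=54=2\cdot3^3$ is not a sum of two squares.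

\subsection{The general statement and the proofs}

\begin{proposition}\label{prop:family}
Let $a>6$ be rational with $v_p(a)\geq0$ for all primes $p\equiv3\pmod4$. Let $P\in E_a(\mathbb{Q})$ have infinite order and $x(P)=-2$. Then for every odd $n$ we have $y(nP)>0$ and $v_p(y(nP))=0$ for all $p\equiv3\pmod4$. In particular $y(nP)$ is a sum of two squares.
\end{proposition}

\begin{proof}
Let $nP=(x,y)$. Since $\xi(P)=-1$, Lemma~\ref{lem:descent} gives $x=-(1+u^2)$ with $u\in\mathbb{Q}^*$. Then $x<-1$, and $y>0$ by Lemma~\ref{lem:sign}.

Let $p\equiv3\pmod4$. Then $a,\alpha,\beta\in\mathbb{Z}_p$, and \eqref{eq:model} reads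
\[
(v/u)^2=-u^4\bigl(1-\alpha u^{-2}+\beta u^{-4}\bigr).
\]
If $v_p(u)<0$, the bracket lies in $1+p\mathbb{Z}_p$ and is a nonzero square in $\mathbb{Q}_p$; then $-1$ is a square in $\mathbb{Q}_p$, which is false. So $u\in\mathbb{Z}_p$ and $x=-(1+u^2)\in\mathbb{Z}_p^*$. By \eqref{eq:vieta}, $y$ and $y'$ are the roots of a monic quadratic over $\mathbb{Z}_p$, so both lie in $\mathbb{Z}_p$, and their product $-x^3$ is a unit. Hence $v_p(y)=0$.
\end{proof}

The valuation part of this proof does not use the size of $a$, but the sign part does: for $a\leq0$ and $x<-1$ we have $y+y'=-(2+a\xi)<0$, and $y$ is negative.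

\begin{proof}[Proof of Theorem~\ref{thm:A}]
By the Nagell--Lutz theorem, a rational torsion point other than $O$ on a nonsingular curve $v^2=f(\xi)$, with $f$ a monic cubic over $\mathbb{Z}$, has integer coordinates. On \eqref{eq:model8}, formula \eqref{eq:dup} applied to $2P=(25,-155)$ gives
\[
\xi(4P)=\frac{(625-11)^2}{4\cdot155^2}=\Bigl(\frac{307}{155}\Bigr)^2\notin\mathbb{Z}.
\]
So $4P$ is not torsion, and $P$ has infinite order. Proposition~\ref{prop:family} applies with $a=8$. The number of odd $n$ with $|n|\leq B$ is $2\lfloor(B+1)/2\rfloor\geq B-1$.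
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}(2)]
A point $(-2,\tau)$ lies on $E_a$ if and only if $\tau(\tau-a+2)=-8$, that is, $a=2+\tau+8/\tau$. We need $a$ to be integral at the primes $p\equiv3\pmod4$, and we must clear its denominator without destroying the property of $y$. Both work for $\tau=5^k$, $k\geq1$. Let $a=2+\tau+8/\tau$ and $P_\tau=(-2,\tau)$. Then $a\geq2+2\sqrt8>6$ and $v_p(a)\geq0$ for $p\neq5$.

\emph{Infinite order for all but finitely many $k$.} By Mazur's theorem, a rational torsion point on an elliptic curve over $\mathbb{Q}$ has order $m\leq12$. The division polynomial $\psi_m\in\mathbb{Z}[a_1,\dots,a_6,x,y]$ has the property that an affine point $Q$ on an elliptic curve over $\mathbb{Q}$ satisfies $mQ=O$ if and only if $\psi_m(Q)=0$. Substituting $a_1=a$, $a_3=a+2$, $a_2=a_4=a_6=0$, $x=-2$, $y=\tau$ gives a Laurent polynomial $\Psi_m(\tau)\in\mathbb{Z}[\tau,\tau^{-1}]$. At $\tau=2$ we have $a=8$ and the point $(-2,2)$, which has infinite order by Theorem~\ref{thm:A}; so $\Psi_m(2)\neq0$. Thus $\Psi_1\cdots\Psi_{12}$ has finitely many zeros, and $P_\tau$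 has infinite order for all but finitely many $k$. For these $k$, Proposition~\ref{prop:family} shows that $y(nP_\tau)$ is a sum of two squares for all odd $n$.

\emph{Integral equation.} The substitution $(x,y)\mapsto(\tau^2x,\tau^3y)$ turns \eqref{eq:Ea} into
\[
y^2+(\tau^2+2\tau+8)xy+\tau^2(\tau^2+4\tau+8)y=x^3,
\]
which has integer coefficients. It multiplies $y$-coordinates by $5^{3k}$, and this changes neither the sign nor the valuations at primes $p\equiv3\pmod4$.

\emph{Infinitely many $j$.} By \eqref{eq:disc}, $j(E_a)$ is a quotient of polynomials in $a$ of degrees $12$ and $6$, hence a non-constant rational function, and it takes each value finitely often. The values $a=2+5^k+8\cdot5^{-k}$ are unbounded, hence infinite in number.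
\end{proof}

\section{Propagation of valuations along multiples}\label{sec:propagation}

We turn to Theorem~\ref{thm:C}. From now on $E$ is an arbitrary integral Weierstrass equation. This section shows that a nonzero valuation $v_p(y(Q))$ reappears unchanged at many multiples of $Q$. The reason is that $Q$ is then $p$-adically close to a zero or pole $T$ of $y$, the valuation measures the distance from $Q$ to $T$, and suitable multiplications fix $T$ and preserve the distance.

\subsection{The kernel of reduction}\label{sub:kernel}

Put $z=-x/y$ and $w=-1/y$. These are affine coordinates on the chart of $\mathbb{P}^2$ containing $O=[0:1:0]$, in which $O=(0,0)$ and the equation becomes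
\begin{equation}\label{eq:zw}
w\,(1-a_1z-a_2z^2-a_3w-a_4zw-a_6w^2)=z^3 .
\end{equation}
The bracket is $1$ at $O$, so $z$ is a uniformizer at $O$ and $y=-1/w$ has a triple pole.

Let $L$ be a finite extension of $\mathbb{Q}_p$ with valuation $v$, valuation ring $\mathcal{O}$, maximal ideal $\mathfrak{m}$ and residue field $k$. Every point of $E(L)$ reduces to a point of the cubic over $k$. Let $E_1(L)$ be the set of points reducing to $O$, that is, with $z,w\in\mathfrak{m}$. A point with a non-integral coordinate $x$ or $y$ reduces to the line at infinity, which meets the cubic only at $O$. Hence $E_1(L)$ consists of $O$ and the points with $x$ or $y$ non-integral. For $O\neq R\in E_1(L)$, equation \eqref{eq:zw} gives $z(R)\neq0$ and $v(y(R))=-3v(z(R))<0$. We recall the following textbook facts.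
\begin{enumerate}
\item[(F1)] (Formal group.) $E_1(L)$ is a subgroup of $E(L)$, and so is $\{R\in E_1(L):v(z(R))\geq i\}$ for each $i\geq1$. For $s\in\mathbb{Z}$ there is a series $[s](Z)\in sZ+Z^2\mathcal{O}[[Z]]$ with $z(sR)=[s](z(R))$ on $E_1(L)$. In particular, if $p\nmid s$ then $v(z(sR))=v(z(R))$.
\item[(F2)] If $p\nmid\Delta$, reduction is a homomorphism $E(L)\to\tilde E(k)$ with kernel $E_1(L)$.
\end{enumerate}
Together these give the statement about denominators made in Section~\ref{sec:intro}. We need the same statement for numerators, and for this we translate each zero of $y$ to $O$.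

\subsection{The order of $y$ near its zeros and poles}

Let $\mathcal{T}$ consist of $O$ and the zeros of $y$, and write $\operatorname{div}y=\sum_{T\in\mathcal{T}}e_T(T)$, so $e_O=-3$. The zeros of $y$ are the points $(x(T),0)$, where $x(T)$ runs through the roots of $f(x)=x^3+a_2x^2+a_4x+a_6$; these roots are algebraic integers. Let $K$ be the splitting field of $f$, with ring of integers $\mathcal{O}_K$, so that $\mathcal{T}\subset E(K)$.

\begin{lemma}\label{lem:unit}
There is a finite set $S_0$ of primes, containing those dividing $\Delta$, with the following property. If $\mathfrak{p}$ is a prime of $K$ above $p\notin S_0$, $T\in\mathcal{T}$ and $O\neq R\in E_1(K_\mathfrak{p})$, then $T+R\notin\mathcal{T}$ and $v_\mathfrak{p}(y(T+R))=e_T\,v_\mathfrak{p}(z(R))$.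
\end{lemma}

\begin{proof}
The function $R\mapsto y(T+R)$ has order $e_T$ at $O$, so $g_T(R)=y(T+R)z(R)^{-e_T}\in K(E)$ is regular and nonzero at $O$. The local ring of $E$ at $O$ is the localization of the coordinate ring of \eqref{eq:zw} at $(z,w)$. Hence $g_T=G_T(z,w)/H_T(z,w)$ with polynomials $G_T,H_T$, which we may take in $\mathcal{O}_K[z,w]$, such that $H_T(0,0)\neq0$ and $G_T(0,0)=g_T(O)H_T(0,0)\neq0$. Let $S_0$ consist of the primes dividing $\Delta$ or the norm of some $G_T(0,0)H_T(0,0)$. For $p\notin S_0$ and $R$ as in the statement, $z(R)$ and $w(R)$ lie in the maximal ideal, so $G_T$ and $H_T$ take values at $R$ congruent to the units $G_T(0,0)$ and $H_T(0,0)$. Thus $g_T(R)$ is a $\mathfrak{p}$-adic unit. Since $z$ is regular and nonzero at $R$, the value $y(T+R)=g_T(R)z(R)^{e_T}$ is finite, nonzero, and of the stated valuation.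
\end{proof}

\begin{lemma}\label{lem:prop}
Suppose that $NT=O$ for all $T\in\mathcal{T}$, where $N\geq1$. Let $p\notin S_0$ and let $Q\in E(\mathbb{Q})\setminus\mathcal{T}$ satisfy $v_p(y(Q))\neq0$. Then
\begin{enumerate}
\item[(a)] $NQ$ reduces to $O$ modulo $p$;
\item[(b)] if $s\equiv1\pmod N$ and $p\nmid s$, then $sQ\notin\mathcal{T}$ and $v_p(y(sQ))=v_p(y(Q))$.
\end{enumerate}
\end{lemma}

\begin{proof}
Fix $\mathfrak{p}\mid p$. We first find $T\in\mathcal{T}$ with $Q\equiv T\pmod{\mathfrak{p}}$. If $v_p(y(Q))<0$, then $Q\in E_1(\mathbb{Q}_p)$ and we take $T=O$. If $v_p(y(Q))>0$, then $Q\notin E_1(\mathbb{Q}_p)$, so $x(Q)\in\mathbb{Z}_p$, and the equation gives $f(x(Q))\equiv0\pmod p$. As $f$ is a product of factors $x-x(T)$, we get $x(Q)\equiv x(T)\pmod{\mathfrak{p}}$ for some zero $T$, and $Q\equiv(x(T),0)=T$.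

By (F2), $R=Q-T$ lies in $E_1(K_\mathfrak{p})$, and $R\neq O$ because $Q\notin\mathcal{T}$. Now $NQ=NR\in E_1(K_\mathfrak{p})$, which is (a). For $s$ as in (b) we have $sT=T$, so $sQ=T+sR$, and $v_\mathfrak{p}(z(sR))=v_\mathfrak{p}(z(R))$ by (F1); in particular $sR\neq O$. Lemma~\ref{lem:unit}, applied to $R$ and to $sR$, gives $v_\mathfrak{p}(y(sQ))=e_Tv_\mathfrak{p}(z(R))=v_\mathfrak{p}(y(Q))$. On $\mathbb{Q}^*$ the valuation $v_\mathfrak{p}$ is a fixed positive multiple of $v_p$.
\end{proof}

The torsion hypothesis enters through $sT=T$ and $NT=O$. If a zero $T$ of $y$ has infinite order, then $sQ$ is close to $sT\neq T$, and a prime dividing the numerator of $y(Q)$ has no reason to divide that of $y(sQ)$.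

\begin{example}\label{ex:three}
Take $E_8$, with $\mathcal{T}=\{O,T\}$, $T=(0,0)$, $e_T=3$, $N=3$, $K=\mathbb{Q}$ and $\Delta=2^4\cdot5^3\cdot11^2$. Equation \eqref{eq:zw} is $w(1-8z-10w)=z^3$, so $g_O=yz^3=-(1-8z-10w)$. The line through $T$ and $R=(x,y)$ has slope $y/x$; its third point has first coordinate $x_3=(y/x)^2+8y/x-x=-10y/x^2$ and second coordinate $y_3=(y/x)x_3$. Hence $y(T+R)=-y_3-8x_3-10=-100y/x^3$. With $x=z/w$ and $y=-1/w$ this gives
\[
g_T=\frac{100\,w^2}{z^6}=\frac{100}{(1-8z-10w)^2},
\]
and $S_0=\{2,5,11\}$ works. The point $Q=-2P=(24,54)$ reduces to $T$ modulo $3$, and $v_3(y(Q))=3$. Every $s\equiv1\pmod3$ is prime to $3$, so Lemma~\ref{lem:prop} gives $v_3(y(nP))=3$ for all $n\equiv4\pmod6$. One odd valuation has removed a whole progression.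
\end{example}

\section{Primes forced by the product formula}\label{sec:forcing}

To sieve with Lemma~\ref{lem:prop} we need many multiples $qP$ at which some prime $p\equiv3\pmod4$ has odd valuation. The table in Section~\ref{sub:first} shows where such primes come from. Both $y(2P)=-256$ and $y(-2P)=54$ have $\lambda_2=-1$. In \eqref{eq:product} this is compensated by the sign for $-256$; for the positive number $54$ it must be compensated by a prime $p\equiv3\pmod4$, here $3$. In general we freeze $\lambda_p(y(qP))$ at finitely many primes by a congruence on $q$, and choose the sign of $y(qP)$ to be the one that does not compensate. A second difficulty is that Lemma~\ref{lem:prop}(b) says nothing about $s$ divisible by $p$, so $p$ must be large compared with $q$. This is why we take $q$ prime: part (a) then determines the order of $NP$ modulo $p$.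

\begin{lemma}\label{lem:forcing}
Suppose that $NT=O$ for all $T\in\mathcal{T}$. Let $P\in E(\mathbb{Q})$ have infinite order, and suppose that $y$ takes both signs on the component $\Gamma$ of $E(\mathbb{R})$ containing $P$. Then there are $\delta>0$ and a set $\mathcal{Q}$ of primes $q\equiv1\pmod N$ with $\#\{q\in\mathcal{Q}:q\leq X\}\sim\delta X/\log X$, such that for each $q\in\mathcal{Q}$ there is a prime $p_q$ with
\[
p_q\notin S_0,\qquad p_q\equiv3\pmod4,\qquad v_{p_q}(y(qP))\text{ odd},\qquad p_q\geq q/3 .
\]
\end{lemma}

\begin{proof}
All points of $\mathcal{T}$ are torsion, so $y(nP)\in\mathbb{Q}^*$ for $n\neq0$. Let $S$ consist of $S_0$, the prime $2$, and the primes modulo which $NP$ reduces to $O$. The last are the primes in the denominators of the coordinates of $NP\neq O$, so $S$ is finite.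

\emph{The primes in $S$.} Let $p\in S$. The group $E(\mathbb{Q}_p)$ is a compact topological group, and the subgroups $\{R\in E_1(\mathbb{Q}_p):v_p(z(R))\geq i\}$ of (F1) consist of the points congruent to $O$ modulo $p^i$. They are therefore open, form a basis of neighborhoods of $O$, and have finite index by compactness. Since $y$ is continuous and nonzero at $P$ and $\lambda_p$ is locally constant, one of these subgroups, $U_p$, has the property that $\lambda_p\circ y$ is defined and constant on $P+U_p$. Let $M$ be a common multiple of $2N$ and the indices of the $U_p$, and let $\varepsilon=\prod_{p\in S}\lambda_p(y(P))$. If $n\equiv1\pmod M$, then $(n-1)P\in U_p$ for all $p\in S$, so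
\begin{equation}\label{eq:frozen}
\prod_{p\in S}\lambda_p(y(nP))=\varepsilon .
\end{equation}

\emph{The real place.} As a topological group, $E(\mathbb{R})$ is isomorphic to $\mathbb{R}/\mathbb{Z}$ or to $\mathbb{R}/\mathbb{Z}\times\mathbb{Z}/2\mathbb{Z}$. The first coordinate identifies $\Gamma$ with $\mathbb{R}/\mathbb{Z}$. Let $\theta$ be the first coordinate of $P$; it is irrational because $P$ has infinite order. For odd $q$ the point $qP$ lies in $\Gamma$ and has first coordinate $q\theta$. By the sign hypothesis, the open set of $Q\in\Gamma$ with $\operatorname{sign}y(Q)=-\varepsilon$ is not empty, so it contains an arc $J\subset\mathbb{R}/\mathbb{Z}$ of length $|J|>0$. Define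
\[
\mathcal{Q}=\{q\text{ prime}:\ q\equiv1\pmod M,\ q\theta\in J\}.
\]

\emph{Density of $\mathcal{Q}$.} Write $e(t)=e^{2\pi it}$ and let $q$ denote primes. Vinogradov's theorem states that $\sum_{q\leq X}e(\gamma q)=o(\pi(X))$ for every irrational $\gamma$. For an integer $h\neq0$, detecting the congruence by additive characters gives
\[
\sum_{\substack{q\leq X\\ q\equiv1\,(M)}}e(hq\theta)=\frac1M\sum_{b=0}^{M-1}e(-b/M)\sum_{q\leq X}e\bigl((h\theta+b/M)q\bigr)=o(\pi(X)),
\]
since each $h\theta+b/M$ is irrational. By the prime number theorem in progressions, the number of primes $q\leq X$ with $q\equiv1\pmod M$ is $\sim X/(\varphi(M)\log X)$, which is of the same order as $\pi(X)$. Weyl's criterion says that a sequence $(t_i)$ is equidistributed in $\mathbb{R}/\mathbb{Z}$ if the averages of $e(ht_i)$ tend to $0$ for each $h\neq0$. So $q\theta$ is equidistributed as $q$ runs over the primes $\equiv1\pmod M$, and the asymptotic holds with $\delta=|J|/\varphi(M)$.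

\emph{The prime $p_q$.} Let $q\in\mathcal{Q}$. It is odd because $M$ is even, so $\lambda_\infty(y(qP))=-\varepsilon$. By \eqref{eq:product} and \eqref{eq:frozen}, $\prod_{p\notin S}\lambda_p(y(qP))=-1$. As $2\in S$, there is a prime $p_q\notin S$ with $p_q\equiv3\pmod4$ and $v_{p_q}(y(qP))$ odd. By Lemma~\ref{lem:prop}(a), $q\cdot NP$ reduces to $O$ modulo $p_q$, while $NP$ does not, by the choice of $S$. So the reduction of $NP$ has order exactly $q$ in $\tilde E(\mathbb{F}_{p_q})$. Each $x\in\mathbb{F}_{p_q}$ gives at most two points, so $q\leq2p_q+1\leq3p_q$.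
\end{proof}

The sign hypothesis is used once, to find $J$. On $E_8$ with $P=(-2,2)$ the conclusion of the lemma is false, by Proposition~\ref{prop:family}, for every odd $q$.

\section{The sieve and the proof of Theorem~\ref{thm:C}}\label{sec:sieve}

We use the following case of the upper bound sieve \cite[Thm.~2.2]{HR}: for $B\geq2$ and any set $\mathcal{P}$ of primes less than $B$,
\begin{equation}\label{eq:sieve}
\#\{1\leq n\leq B:\ q\nmid n\text{ for all }q\in\mathcal{P}\}\ll B\prod_{q\in\mathcal{P}}\Bigl(1-\frac1q\Bigr),
\end{equation}
with an absolute implied constant. Call $n\neq0$ \emph{counted} if $y(nP)$ is a sum of two squares.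

\begin{proposition}\label{prop:sieve}
Under the hypotheses of Lemma~\ref{lem:forcing} there is $\delta'>0$ with
\[
\#\{0<|n|\leq B:\ n\equiv1\pmod N,\ n\text{ counted}\}\ll B\Bigl(\frac{\log\log B}{\log B}\Bigr)^{\delta'} .
\]
\end{proposition}

\begin{proof}
Let $n\equiv1\pmod N$ be counted and suppose that $q\mid n$ with $q\in\mathcal{Q}$. Then $s=n/q\equiv1\pmod N$. If $p_q\nmid s$, Lemma~\ref{lem:prop}(b) with $Q=qP$ shows that $v_{p_q}(y(nP))$ is odd, contradicting the criterion of Section~\ref{sec:squares}. Hence $qp_q\mid n$.

The exceptions $qp_q\mid n$ are rare only for large $q$, so we sieve by the $q>Z$, where $Z=\log B$. Each $n$ to be bounded is either divisible by $qp_q$ for some $q\in\mathcal{Q}$ with $q>Z$, or divisible by no $q\in\mathcal{Q}$ with $q>Z$. The number of $n$ of the first kind is at most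
\[
\sum_{q>Z}\frac{2B}{qp_q}\leq\sum_{q>Z}\frac{6B}{q^2}\ll\frac{B}{\log B}.
\]
For the second kind fix $0<\delta'<\delta$, and note that $\delta\leq1$. Let $\pi_\mathcal{Q}(t)$ count the $q\in\mathcal{Q}$ with $q\leq t$. For large $B$ we have $\pi_\mathcal{Q}(t)\geq\delta't/\log t$ for all $t\geq Z$, and partial summation gives
\[
\sum_{\substack{q\in\mathcal{Q}\\ Z<q<B}}\frac1q\geq\int_Z^B\frac{\pi_\mathcal{Q}(t)}{t^2}\,dt-O(1)\geq\delta'(\log\log B-\log\log Z)-O(1).
\]
By \eqref{eq:sieve}, applied to $|n|$, and $1-t\leq e^{-t}$, the number of $n$ of the second kind is $\ll B(\log Z/\log B)^{\delta'}$. This is the stated bound, and it dominates $B/\log B$.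
\end{proof}

Proposition~\ref{prop:sieve} treats only the class $n\equiv1\pmod N$, because only such multipliers fix $\mathcal{T}$. To reach the other $n$ we apply it to the points $rP$ and show that finitely many $r$ cover almost all $n$. The \emph{upper density} of a set of integers is the upper limit of the proportion of its elements among the $n$ with $|n|\leq B$.

\begin{lemma}\label{lem:cover}
Let $N\geq1$ and $\eta>0$. There is a finite set $\mathcal{R}$ of positive integers such that the $n\neq0$ not of the form $n=rs$, with $r\in\mathcal{R}$ and $s\equiv1\pmod N$, form a set of upper density less than $\eta$.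
\end{lemma}

\begin{proof}
Let $\mathcal{D}$ be the set of positive integers all of whose prime factors divide $N$. Write $n=dn'$ with $d\in\mathcal{D}$ and $\gcd(n',N)=1$. If a prime $\ell\equiv n'\pmod N$ divides $n'$, then $n=(d\ell)s$ with $\ell s=n'\equiv\ell\pmod N$, so $s\equiv1\pmod N$. Take $\mathcal{R}=\{d\ell:d\in\mathcal{D},\ d\leq D,\ \ell\leq L\text{ prime}\}$. An uncovered $n$ has either $d>D$, or no prime factor $\ell\leq L$ with $\ell\equiv c\pmod N$, where $c\in(\mathbb{Z}/N\mathbb{Z})^*$ is the class of $n'$; here we use that $\ell\nmid N$, so that $\ell\mid n$ is equivalent to $\ell\mid n'$. The upper density of the uncovered $n$ is therefore at most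
\[
\sum_{d\in\mathcal{D},\ d>D}\frac1d\ +\sum_{c\in(\mathbb{Z}/N\mathbb{Z})^*}\ \prod_{\ell\leq L,\ \ell\equiv c\,(N)}\Bigl(1-\frac1\ell\Bigr).
\]
The first sum is the tail of a series converging to $\prod_{p\mid N}(1-1/p)^{-1}$. Each product tends to $0$ as $L\to\infty$, because $\sum_{\ell\equiv c\,(N)}1/\ell$ diverges by Dirichlet's theorem. Choose $D$ and $L$ large.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
The sign condition holds on $E(\mathbb{R})^0$: the uniformizer $z$ is a real coordinate near $O$, and $yz^3\to-1$ at $O$ by \eqref{eq:zw}, so $y$ has opposite signs on the two sides of $O$.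

Choose $N\geq1$ with $NT=O$ for all $T$ in the finite set $\mathcal{T}$. For each $r\geq1$ the point $rP$ has infinite order, and $y$ takes both signs on its component. Proposition~\ref{prop:sieve} for $rP$ shows that the counted $n=rs$ with $s\equiv1\pmod N$ and $|n|\leq B$ number $o(B)$. Summing over the finite set $\mathcal{R}$ of Lemma~\ref{lem:cover}, we find that the counted $n$ have upper density less than $\eta$. As $\eta>0$ is arbitrary, $A_P(B)=o(B)$.

Now let $a_1=a_3=0$. Then $-(x,y)=(x,-y)$, so the zeros of $y$ are the points of order $2$, and we may take $N=2$. Negation preserves each component of $E(\mathbb{R})$ and reverses the sign of $y$, and $y$ has finitely many zeros, so $y$ takes both signs on each component. The hypotheses thus hold for every $P$ of infinite order. For the quantitative bound, Proposition~\ref{prop:sieve} with $N=2$ shows that the odd $n$ contribute $\ll B(\log\log B/\log B)^{\delta'}\ll B/(\log B)^{\delta'/2}$. The even $n$ contribute $A_{2P}(B/2)$. Since $E(\mathbb{R})^0$ has index at most $2$ in $E(\mathbb{R})$, we have $2P\in E(\mathbb{R})^0$,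 and Theorem~\ref{thm:known} gives $A_{2P}(B/2)\ll B/(\log B)^{\omega'}$ for some $\omega'>0$. Take $\omega=\min(\delta'/2,\omega')$.
\end{proof}

\section{The extremal proportion}\label{sec:half}

\begin{proof}[Proof of Theorem~\ref{thm:B}(1)]
For any $E$ and $P$, there are at most $B+1$ odd $n$ with $|n|\leq B$, and the even $n$ contribute $A_{2P}(B/2)$. This is $o(B)$ by Theorem~\ref{thm:known}, because $2P\in E(\mathbb{R})^0$. Hence $A_P(B)\leq(1+o(1))B$.

For the pair of Theorem~\ref{thm:A} we have $A_P(B)\geq B-1$, so $A_P(B)=(1+o(1))B$. In this case Theorem~\ref{thm:known} is not needed: the only zero of $y$ on $E_8$ is the $3$-torsion point $(0,0)$, and all multiples of $2P$ lie in $E(\mathbb{R})^0$, so the first assertion of Theorem~\ref{thm:C} applied to $2P$ gives $A_{2P}(B/2)=o(B)$.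
\end{proof}

\begin{thebibliography}{9}

\bibitem{BLMN}
Subham Bhakta, Daniel Loughran, Simon L. Rydin Myerson, and Masahiro Nakahara,
\emph{The elliptic sieve and Brauer groups},
arXiv:2109.03746 (2021).

\bibitem{HR}
Halberstam and Richert,
\emph{Sieve Methods}.

\bibitem{ST}
Silverman and Tate,
\emph{Rational Points on Elliptic Curves}.

\end{thebibliography}
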